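\title{Schwarzschild lenses and the total mean curvature of free boundary fill-ins in the unit ball}

\begin{abstract}
Let $M$ be a Riemannian three-manifold with non-negative scalar curvature whose boundary consists of two discs $S$ and $\Sigma$ meeting orthogonally, where $S$ has mean curvature at least $2$ and $\Sigma$ is strictly mean convex, has positive Gauss curvature, and has boundary of geodesic curvature $1$. Such a $\Sigma$ embeds isometrically in the Euclidean unit ball with free boundary on the unit sphere, and it was conjectured that its total mean curvature in $M$ is at most its total mean curvature in this embedding, with equality only in the Euclidean case. We disprove the conjecture by lens-shaped pieces of Schwarzschild space of negative mass. For every rotationally symmetric metric on $\Sigma$, both the inequality and the rigidity statement fail arbitrarily close to the flat model, even with positive scalar curvature. We also determine the weights for which a weighted inequality can hold near the flat model: they are the linear functions that are non-negative on the model,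 and for these the inequality holds to first order.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Setting}
Let $(M,g)$ be a compact connected Riemannian three-manifold whose boundary $\partial M=S\cup\Sigma$ is the union of two compact smooth surfaces that meet orthogonally along their common boundary $\Gamma=\partial\Sigma=\partial S$. We write $\operatorname{Sc}$ for the scalar curvature of $g$ and $h_\Sigma$ for the metric induced on $\Sigma$. On each face of $\partial M$ the second fundamental form is $A(e,e')=g(\nabla_e\nu,e')$, where $\nu$ is the outward unit normal of $M$, and the mean curvature is its trace; the unit sphere $\mathbb S^2=\partial B_1(0)$, as the boundary of the unit ball, has mean curvature $2$. The mean curvatures of $S$ and $\Sigma$ are denoted by $H^S$ and $H$, and $\Sigma$ is \emph{strictly mean convex} if $H>0$. The geodesic curvature of the boundary of a surface is $\kappa=\langle\nabla_Tn,T\rangle$, where $T$ is a unit tangent and $n$ the outward unit conormal, so that the Euclidean unit disc has $\kappa=1$.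

The problem compares $H$ with the mean curvature of the same abstract surface in Euclidean space. The comparison rests on the following known theorem, which we use without proof.

\begin{theorem}[Free boundary isometric embedding]\label{thm:embedding}
Let $j\ge4$, $\alpha\in(0,1)$, and let $h\in C^{j,\alpha}(\overline D,\operatorname{Sym}(\mathbb R^2))$ be a Riemannian metric on the unit disc $D$ with positive Gauss curvature and with geodesic curvature $1$ along $\partial D$. Then there is an isometric embedding $F:\overline D\to\overline{B_1(0)}$ such that $F(\partial D)\subset\mathbb S^2$ and $F(\overline D)$ meets $\mathbb S^2$ orthogonally along $F(\partial D)$. Such an embedding is unique up to rotations and reflections through planes containing the origin.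
\end{theorem}

We call $F$ the \emph{free boundary embedding} of $h$ and denote by $H_e$ the mean curvature of its image, viewed as a function on the disc. Since the Gauss curvature is positive, the normal can be chosen so that $H_e>0$; by the uniqueness statement, $H_e$ depends only on $h$. The following conjecture was posed in \cite{Koerber}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $(M,g)$ be as above, with $S$ and $\Sigma$ smooth discs. Assume that $\Sigma$ is strictly mean convex, that $h_\Sigma$ has positive Gauss curvature and geodesic curvature $1$ along $\partial\Sigma$, and that the dominant energy condition holds: $\operatorname{Sc}\ge0$ on $M$ and $H^S\ge2$ on $S$. Then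
\[
\int_\Sigma(H_e-H)\,d\mathrm{vol}_{h_\Sigma}\ge0,
\]
with equality if and only if $(M,g)$ is isometric to a domain in $\mathbb R^3$ by an isometry that maps $S$ to a subset of $\mathbb S^2$.}

\subsection{What one would guess}
The simplest configuration is a Euclidean lens: the intersection of the unit ball with a ball whose boundary crosses $\mathbb S^2$ at a right angle (Figure~\ref{fig:lens}). Here $\operatorname{Sc}=0$ and $H^S=2$, the face $\Sigma$ is its own free boundary embedding, and $H=H_e$. The hypotheses of the conjecture are modeled on this picture. The conditions $\operatorname{Sc}\ge0$ and $H^S\ge2$ say that $M$ and $S$ are at least as curved as in the model. The condition $\kappa=1$ has the same origin: along $\Gamma$ the outward conormal of $\Sigma$ is the unit normal of $S$, so $\kappa=A^S(T,T)$, which equals $1$ when $S\subset\mathbb S^2$.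

A first variation suggests the sign of the inequality. Let $\Omega\subset\mathbb R^3$ be a bounded smooth domain and $g_t$ a curve of metrics on $\overline\Omega$ that starts at the Euclidean metric $\delta$ and induces a fixed metric on $\partial\Omega$. Then
\[
\frac{d}{dt}\Big|_{0}\int_{\partial\Omega}(H_\delta-H_{g_t})=\frac12\int_\Omega\partial_t\operatorname{Sc},
\]
so non-negative scalar curvature lowers the total mean curvature to first order. If the boundary consists of $\Sigma$ and a \emph{planar} face $S$ meeting it orthogonally, and only the metric on $\Sigma$ and the right angle are fixed, the right side acquires the term $\int_S\partial_tH^S$, which is non-negative when $H^S\ge0$ (Remark~\ref{rem:othercases}). One would guess that the same holds for a spherical face. It does not: for $S\subset\mathbb S^2$ we prove in Proposition~\ref{prop:variation} that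
\begin{equation}\label{eq:introvar}
\frac{d}{dt}\Big|_{0}\int_\Sigma(H_e-H)=\frac12\int_M\partial_t\operatorname{Sc}+\int_S\partial_tH^S+\frac{d}{dt}\Big|_0|S|_{g_t},
\end{equation}
and the hypotheses do not control the sign of the last term. The length of $\Gamma$ is fixed by $h_\Sigma$, and a cap that spans a circle of given length on a slightly \emph{larger} round sphere has \emph{smaller} area. Schwarzschild space of negative mass is scalar flat and contains round spheres of radius greater than $1$ and mean curvature exactly $2$. This is the source of all examples below.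

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=2.2]
\fill[gray!20] (0.7071,0.7071) arc (45:135:1) arc (225:315:1);
\draw[gray] (0,0) circle (1);
\draw[very thick] (0.7071,0.7071) arc (45:135:1);
\draw[very thick] (-0.7071,0.7071) arc (225:315:1);
\draw[dashed] (-0.7071,0.7071) -- (0,0) -- (0.7071,0.7071);
\draw[dotted] (-0.7071,0.7071) -- (0,1.4142) -- (0.7071,0.7071);
\fill (0,0) circle (0.02) node[below] {$0$};
\fill (0,1.4142) circle (0.02) node[above] {$p$};
\fill (0.7071,0.7071) circle (0.025) node[right] {$\Gamma$};
\fill (-0.7071,0.7071) circle (0.025) node[left] {$\Gamma$};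
\node at (0,0.72) {$M_0$};
\node[above] at (0,1) {$S$};
\node[below] at (0,0.4142) {$\Sigma$};
\end{tikzpicture}
\caption{Cross-section of the lens $M_0=\overline{B_1(0)}\cap\overline{B_R(p)}$ for $R=1$, $|p|=\sqrt2$. The face $S$ lies on the unit sphere and the face $\Sigma$ on the sphere of radius $R$ about $p$. Along the circle $\Gamma$ the face $\Sigma$ is tangent to the dashed rays from the origin, so the two faces are orthogonal. The origin lies outside $M_0$.}
\label{fig:lens}
\end{figure}

\subsection{Results}
The first theorem is an explicit counterexample.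

\begin{theorem}\label{thm:lens}
Let $R>0$, $p=(0,0,\sqrt{1+R^2})$, $c=(1+R^2)^{-1/2}$, and
\[
M_0=\overline{B_1(0)}\cap\overline{B_R(p)},\qquad \Sigma=\partial B_R(p)\cap\overline{B_1(0)},\qquad S=\mathbb S^2\cap\overline{B_R(p)}.
\]
For $\mu=1+\varepsilon$ put
\[
U_\varepsilon(r)=\frac{\mu+\mu^3}{2}+\frac{\mu-\mu^3}{2r},\qquad r=|x|,\qquad g_\varepsilon=U_\varepsilon^4\,\delta .
\]
For all sufficiently small $\varepsilon>0$, $(M_0,g_\varepsilon)$ satisfies all hypotheses of the conjecture, with $\operatorname{Sc}\equiv0$ and $H^S\equiv2$, but
\[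
\int_\Sigma(H_e-H)\,d\mathrm{vol}_{h_\Sigma}=-4\pi\frac{(1-c)^2}{c}\,\varepsilon+O(\varepsilon^2)<0 .
\]
\end{theorem}

In this family the metric on $\Sigma$ changes with $\varepsilon$. For the stronger statements we fix it. Let $h$ be a smooth rotationally symmetric metric on the closed disc with positive Gauss curvature and boundary geodesic curvature $1$, and let $\ell$ be the length of the boundary. We show in Section~\ref{sec:prelim} that the free boundary embedding of $h$ is a surface of revolution $\Sigma_0$ about the $x_3$-axis which, together with the cap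
\[
S_0=\{|x|=1,\ x_3\ge c\},\qquad c=\sqrt{1-(\ell/2\pi)^2}\in(0,1),
\]
bounds a compact convex body $M_0$ with $0\notin M_0$. We call $(M_0,\delta)$ the \emph{flat model} of $h$ and identify the disc with $\Sigma_0$, so that $H_e$ is the Euclidean mean curvature $H_0$ of $\Sigma_0$.

\begin{definition}
A \emph{fill-in} of $h$ is a smooth metric $g$ on $M_0$ that induces $h$ on $\Sigma_0$, makes $S_0$ and $\Sigma_0$ orthogonal along $\Gamma$, and satisfies $\operatorname{Sc}\ge0$, $H^S\ge2$ and $H>0$.
\end{definition}

Every fill-in satisfies the hypotheses of the conjecture, and $\delta$ is a fill-in. Neighborhoods of $\delta$ refer to the $C^\infty$-topology, that of uniform convergence of all derivatives on $M_0$.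

\begin{theorem}\label{thm:fixed}
For every such $h$, every $C^\infty$-neighborhood of $\delta$ contains
\begin{itemize}
\item[(i)] fill-ins with $\operatorname{Sc}\equiv0$, $H^S\equiv2$ and $\int_{\Sigma_0}(H_e-H)<0$, and also fill-ins with $\operatorname{Sc}>0$ everywhere, $H^S\equiv2$ and $\int_{\Sigma_0}(H_e-H)<0$;
\item[(ii)] fill-ins with $\operatorname{Sc}>0$ everywhere, hence not flat, with $H^S\equiv2$ and $\int_{\Sigma_0}(H_e-H)=0$.
\end{itemize}
\end{theorem}

Thus the inequality and the ``only if'' part of the equality statement both fail for every rotationally symmetric $h$. It remains to ask whether the inequality survives with a weight in place of the constant $1$.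

\begin{theorem}\label{thm:weights}
Let $h$ be as above and $w\in C^0(\Sigma_0)$. Suppose that $\int_{\Sigma_0}w(H_e-H)\,d\mathrm{vol}_h\ge0$ for all fill-ins of $h$ in some $C^\infty$-neighborhood of $\delta$. Then $w=\langle a,x\rangle|_{\Sigma_0}$ for some $a\in\mathbb R^3$ with $\langle a,x\rangle\ge0$ on $M_0$. Conversely, for each such $a$ and each smooth curve $g_t$, $0\le t<t_0$, of fill-ins with $g_0=\delta$,
\[
\frac{d}{dt}\Big|_0\int_{\Sigma_0}\langle a,x\rangle(H_e-H)=\frac12\int_{M_0}\langle a,x\rangle\,\partial_t\operatorname{Sc}+\int_{S_0}\langle a,x\rangle\,\partial_tH^S\ \ge0 .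
\]
\end{theorem}

The converse is a first-order statement: we do not claim that the weighted inequality holds for all fill-ins. Theorems~\ref{thm:fixed} and~\ref{thm:weights} concern rotationally symmetric $h$ only.

Theorem~\ref{thm:lens} is proved by a direct computation in Section~\ref{sec:lens}, which uses only Section~\ref{sec:prelim}. Section~\ref{sec:variation} contains the weighted first variation formula, Section~\ref{sec:family} the proof of Theorem~\ref{thm:fixed}, and Sections~\ref{sec:local} and~\ref{sec:weights} the first half of Theorem~\ref{thm:weights}.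

\section{Conformal metrics and surfaces of revolution}\label{sec:prelim}

\subsection{Conformal change}
For $g=U^4\delta$ with $U>0$ in dimension three,
\begin{equation}\label{eq:conf}
\operatorname{Sc}=-8U^{-5}\Delta U,\qquad H_g=U^{-2}\Big(H_\delta+4\frac{\partial_\nu U}{U}\Big),\qquad \kappa_g=U^{-2}\Big(\kappa_\delta+2\frac{\partial_nU}{U}\Big),
\end{equation}
where $\nu$ is the Euclidean unit normal of a surface and $n$ the Euclidean outward unit conormal along its boundary. Angles are preserved, lengths scale by $U^2$ and areas by $U^4$.

For a radial function $U=U(r)$ put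
\[
\kappa_U(r)=U(r)^{-2}\Big(\frac1r+2\frac{U'(r)}{U(r)}\Big).
\]
By \eqref{eq:conf}, the sphere $|x|=r$ has mean curvature $2\kappa_U(r)$ in $U^4\delta$. If the boundary of a surface lies on this sphere and has outward conormal $x/r$, then $\kappa_\delta=\langle D_T(x/r),T\rangle=1/r$, and so $\kappa_g=\kappa_U(r)$. Hence, for a surface that meets $\mathbb S^2$ orthogonally from inside, the two requirements $H^S=2$ and $\kappa_g=1$ reduce to one equation:
\begin{equation}\label{eq:robin}
\kappa_U(1)=1,\qquad\text{that is,}\qquad U'(1)=\tfrac12\big(U(1)^3-U(1)\big).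
\end{equation}

\subsection{Smoothness on the axis}
We use cylindrical coordinates $(\rho,\vartheta,z)$ about the $x_3$-axis. Smooth objects on a body with a corner are restrictions of smooth objects defined on a neighborhood. Two standard facts are used to check smoothness; both hold with smooth dependence on parameters.
\begin{itemize}
\item[(a)] If $G$ is smooth and $G(s_0)=0$, then $G(s)=(s-s_0)\int_0^1G'(s_0+l(s-s_0))\,dl$, so $G/(s-s_0)$ is smooth.
\item[(b)] A smooth even function of $s$ is a smooth function of $s^2$.
\end{itemize}
In particular, if $X$ is odd and $Z$ is even in $s$, then $(s,\vartheta)\mapsto(X\cos\vartheta,X\sin\vartheta,Z)$ is a smooth map of the disc with polar coordinates $(s,\vartheta)$. We call $(X,Z)$ the \emph{profile} of the surface.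

\subsection{The free boundary embedding of a rotationally symmetric metric}
Theorem~\ref{thm:embedding} gives no formula for $H_e$. In the rotationally symmetric case we write down an embedding and use the uniqueness statement to identify it.

\begin{lemma}\label{lem:rot}
Let $\lambda>0$ be even and $\varphi$ odd, both smooth on $[-L,L]$, with $\varphi>0$ on $(0,L]$ and $\varphi_s(0)=\lambda(0)$. Suppose that $h=\lambda^2ds^2+\varphi^2d\vartheta^2$, $0\le s\le L$, has Gauss curvature $K>0$ and boundary geodesic curvature $1$. Then there is a smooth odd function $\psi$ with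
\[
\cos\psi=\varphi_s/\lambda,\qquad \psi_s>0,\qquad \bar\psi:=\psi(L)\in(0,\pi/2),\qquad\cos\bar\psi=\varphi(L),
\]
and the profile $X=\varphi$, $Z(s)=\sin\bar\psi-\int_s^L\lambda\sin\psi$ generates the free boundary embedding of $h$. For $0\le s<L$ it satisfies $Z>X\tan\bar\psi$ and $X^2+Z^2<1$. Moreover
\begin{equation}\label{eq:totalHe}
\int H_e\,d\mathrm{vol}_h=2\pi\int_0^L\big(\varphi\,\psi_s+\lambda\sin\psi\big)\,ds .
\end{equation}
If $\lambda$ and $\varphi$ depend smoothly on a parameter, so does $\psi$.
\end{lemma}

\begin{proof}
Let $b=\varphi_s/\lambda$, the derivative of $\varphi$ with respect to arclength along a meridian. For a metric of this form $K=-b_s/(\lambda\varphi)$, and the boundary has geodesic curvature $b(L)/\varphi(L)$. Thus $b(0)=1$, $b_s=-K\lambda\varphi<0$ for $s>0$, and $b(L)=\varphi(L)>0$, so that $0<b\le1$ on $[0,L]$. The only delicate point is the smoothness of $\arccos b$ at $s=0$. With $\hat\varphi=\varphi/s>0$,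
\[
1-b(s)=\int_0^sK\lambda\varphi=s^2G(s),\qquad G(s)=\int_0^1l\,(K\lambda\hat\varphi)(ls)\,dl,
\]
and $G$ is smooth, even and positive. Put $\psi=\arcsin\big(s\sqrt{G(1+b)}\big)$. The square of the argument is $1-b^2<1$, so $\psi$ is smooth and odd, takes values in $[0,\pi/2)$ on $[0,L]$, and satisfies $\cos\psi=b$. We have $\psi_s(0)=\sqrt{2G(0)}>0$, and $\sin\psi\,\psi_s=-b_s>0$ for $s>0$. All formulas are smooth in a parameter.

The profile has $X$ odd, $Z$ even and $(X_s,Z_s)=\lambda(\cos\psi,\sin\psi)$, so it generates a smooth surface with induced metric $h$; it is embedded because $X_s>0$. Its endpoint $(\varphi(L),\sin\bar\psi)=(\cos\bar\psi,\sin\bar\psi)$ lies on the unit circle and equals the unit tangent there, so the surface meets $\mathbb S^2$ orthogonally. This is where $\kappa=1$ is used. The function $Z-X\tan\bar\psi$ vanishes at $L$ and has derivative $\lambda\cos\psi\,(\tan\psi-\tan\bar\psi)<0$ on $[0,L)$, so it is positive there; in particular $Z>0$. Since $X$ and $Z$ are non-negative and strictly increasing on $[0,L]$, we get $X^2+Z^2<1$ for $s<L$. By the uniqueness in Theorem~\ref{thm:embedding},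 this is the free boundary embedding. For the normal $N=(\sin\psi,-\cos\psi)$ in the $(\rho,z)$ half-plane the principal curvatures are $\psi_s/\lambda$ along meridians and $\sin\psi/\varphi$ along parallels. Both are positive, and the area element is $\lambda\varphi\,ds\,d\vartheta$, which gives \eqref{eq:totalHe}.
\end{proof}

\subsection{The flat model}\label{sub:model}
A smooth rotationally symmetric metric $h$ on the disc has the form in Lemma~\ref{lem:rot} with $\lambda=1$, where $s$ is the distance from the center. Let $(X_0,Z_0)=(\varphi,Z_0)$ be the profile given by the lemma and put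
\[
\bar\rho=\varphi(L)=\cos\bar\psi=\ell/2\pi,\qquad c=\sin\bar\psi=\sqrt{1-\bar\rho^2}.
\]
Since $\varphi_s>0$, the profile is a graph $z=\zeta_0(\rho)$ over $[0,\bar\rho]$, with $\zeta_0=Z_0\circ\varphi^{-1}$ smooth and even. Its slope $\tan\psi$ is non-negative and increasing, so $\zeta_0$ is convex and non-decreasing, and $\zeta_0(\rho)\ge\rho\tan\bar\psi$, $\zeta_0(0)>0$. Let
\[
M_0=\big\{\rho\le\bar\rho,\ \ \zeta_0(\rho)\le z\le\sqrt{1-\rho^2}\big\}.
\]
Its bottom face is $\Sigma_0$, with outward normal $N$; its top face is the cap $S_0=\{|x|=1,\ x_3\ge c\}$, with outward normal $x$ and area $2\pi(1-c)$. The body $M_0$ is the intersection of the closed unit ball with the epigraph of the convex function $\zeta_0(\rho)$ over a disc, so it is convex. It lies in $\{z\ge\zeta_0(0)\}$, so $0\notin M_0$ and $M_0\cap\mathbb S^2=S_0$. Along $\Gamma$ the outward conormal of $\Sigma_0$ is $x$ and that of $S_0$ is $N$.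

\section{The Schwarzschild lens}\label{sec:lens}

We look for a conformal deformation $U^4\delta$ of the Euclidean lens that keeps every hypothesis of the conjecture in its borderline form. Orthogonality is automatic. If $U$ is radial and harmonic, $U=a+b/r$, then $\operatorname{Sc}=0$; such $U$ are smooth on the lens because the lens avoids the origin. The remaining condition \eqref{eq:robin} leaves one free parameter $\mu=U(1)$ and forces $b=-U'(1)=(\mu-\mu^3)/2$ and $a=\mu-b=(\mu+\mu^3)/2$. This is the function $U_\varepsilon$ of Theorem~\ref{thm:lens}. In the coordinate $y=a^2x$ the metric is $(1+m/2|y|)^4\delta$ with $m=2ab=(\mu^2-\mu^6)/2$: it is the Schwarzschild metric of mass $m$, negative for $\mu>1$, and $|x|=1$ is a round sphere of radius $\mu^2$ with mean curvature $2$.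

\begin{proof}[Proof of Theorem~\ref{thm:lens}]
\emph{The Euclidean lens.} If $|x|=1$, then $|x-p|^2=2+R^2-2\langle x,p\rangle$, so $|x-p|\le R$ is equivalent to $\langle x,p\rangle\ge1$, that is, to $x_3\ge c$, and equality corresponds to equality. Hence $S=\{|x|=1,\ x_3\ge c\}$ and $|S|=2\pi(1-c)$. Along $\Gamma$ we have $\langle x,x-p\rangle=1-1=0$, so $S\perp\Sigma$ and the outward conormal of $\Sigma$ is $x$. On $M_0$ we have $|x|\ge\sqrt{1+R^2}-R>0$. The face $\Sigma$ is a spherical cap with $H_0=2/R$, Gauss curvature $1/R^2$, and profile
\[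
X=\varphi(s)=R\sin(s/R),\qquad Z=\sqrt{1+R^2}-R\cos(s/R),\qquad 0\le s\le L,
\]
with tangent angle $\psi_0=s/R$. Since $X^2+Z^2=1+2R^2-2R\sqrt{1+R^2}\cos\psi_0$, the endpoint satisfies $\cos\psi_0(L)=R/\sqrt{1+R^2}$, so that $\sin\psi_0(L)=c$ and $\varphi(L)=\sqrt{1-c^2}$.

\emph{The hypotheses.} For small $|\varepsilon|$, $U_\varepsilon$ is positive and harmonic on $M_0$ and satisfies \eqref{eq:robin}. So $\operatorname{Sc}=0$, $H^S=2$, $\kappa=1$ along $\partial\Sigma$, and $S\perp\Sigma$. The mean curvature and the Gauss curvature of $\Sigma$ depend continuously on $\varepsilon$ and are positive at $\varepsilon=0$, so they remain positive.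

\emph{The two integrals.} Let $\lambda_\varepsilon(s)$ be the value of $U_\varepsilon^2$ along the profile; it is smooth and even in $s$ because $X^2+Z^2$ is. The induced metric is $\lambda_\varepsilon^2ds^2+\varphi_\varepsilon^2d\vartheta^2$ with $\varphi_\varepsilon=\lambda_\varepsilon\varphi$. Lemma~\ref{lem:rot} gives an angle $\psi_\varepsilon$, smooth in $(s,\varepsilon)$, and together with \eqref{eq:conf} we obtain
\begin{align*}
I(\varepsilon)&:=\int_\Sigma H_e\,d\mathrm{vol}_{h_\Sigma}=2\pi\int_0^L\big(\varphi_\varepsilon\,\partial_s\psi_\varepsilon+\lambda_\varepsilon\sin\psi_\varepsilon\big)\,ds,\\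
J(\varepsilon)&:=\int_\Sigma H\,d\mathrm{vol}_{h_\Sigma}=\int_\Sigma\big(U_\varepsilon^2H_0+4U_\varepsilon\,\partial_NU_\varepsilon\big)\,dA_\delta .
\end{align*}
Both are smooth in $\varepsilon$, and $I(0)=J(0)$.

\emph{First derivatives.} Let a dot denote $d/d\varepsilon$ at $\varepsilon=0$. Then $v:=\dot U=2-1/r$ is harmonic on $M_0$, with $v(1)=v'(1)=1$, and $\dot\lambda=2v$, $\dot\varphi=2v\varphi$. The terms of $\dot I$ that contain $\dot\psi$ form a total derivative: since $\cos\psi_0=\varphi_s$, we have $\varphi\,\dot\psi_s+\cos\psi_0\,\dot\psi=(\varphi\dot\psi)_s$. Therefore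
\[
\dot I=2\pi\int_0^L2v\,(\varphi\,\partial_s\psi_0+\sin\psi_0)\,ds+2\pi\varphi(L)\dot\psi(L)=\int_\Sigma2vH_0+2\pi\varphi(L)\dot\psi(L).
\]
The boundary value of $\dot\psi$ is determined by the free boundary condition $\cos\psi_\varepsilon(L)=\varphi_\varepsilon(L)$, whose derivative is $-c\,\dot\psi(L)=2v(1)\varphi(L)=2\varphi(L)$. So $2\pi\varphi(L)\dot\psi(L)=-4\pi(1-c^2)/c$. On the other side, $\dot J=\int_\Sigma(2vH_0+4\partial_Nv)$, and the divergence theorem for the harmonic function $v$ gives $\int_\Sigma\partial_Nv=-\int_Sv'(1)=-2\pi(1-c)$. The terms $\int_\Sigma 2vH_0$ cancel, and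
\[
\dot I-\dot J=-4\pi\frac{1-c^2}{c}+8\pi(1-c)=4\pi(1-c)\,\frac{2c-(1+c)}{c}=-4\pi\frac{(1-c)^2}{c}.
\]
Taylor's formula completes the proof.
\end{proof}

The hypotheses hold for both signs of $\varepsilon$. A family of admissible metrics thus passes \emph{through} the flat lens, and $\int_\Sigma(H_e-H)$ vanishes there with non-zero derivative. The next section explains which functionals do have a critical point at the flat model.

\section{The weighted first variation}\label{sec:variation}

From now on $h$ is a fixed rotationally symmetric metric with flat model $M_0$. For a smooth symmetric $2$-tensor $k$ on $M_0$, let $D\!\operatorname{Sc}(k)$ and $DH(k)$ be the derivatives at $t=0$ of the scalar curvature and of the mean curvature of the faces along any smooth curve of metrics $g_t$ with $g_0=\delta$ and $\partial_tg_t|_0=k$. On a face, $\nu$ is the outward Euclidean normal, $\gamma$ the induced metric, $A$ the second fundamental form, $Y$ the tangent vector field dual to $k(\nu,\cdot)|_{T\partial M_0}$, and $\langle\cdot,\cdot\rangle_\partial$ and $\operatorname{div}_\partial$ are taken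 with respect to $\gamma$. With $(\operatorname{div}k)_j=\partial_ik_{ij}$, the linearizations are
\begin{align}
D\!\operatorname{Sc}(k)&=\operatorname{div}\operatorname{div}k-\Delta\operatorname{tr}k,\label{eq:DSc}\\
2DH(k)&=(d\operatorname{tr}k-\operatorname{div}k)(\nu)-\operatorname{div}_\partial Y-\langle A,k\rangle_\partial .\label{eq:DH}
\end{align}
Formula \eqref{eq:DSc} is the textbook linearization of scalar curvature at a flat metric. Since the signs in \eqref{eq:DH} matter, we derive it. Let $\varpi_t$ be the $g_t$-unit covector that annihilates the tangent plane and points outward. It is a multiple of $\varpi_0=\langle\nu,\cdot\rangle$, and $g_t^{-1}(\varpi_t,\varpi_t)=1$ gives $\dot\varpi=\frac12k(\nu,\nu)\varpi_0$. For tangent fields $A_t(e,e')=-\varpi_t(\nabla^t_ee')$, and the variation of the connection is $2\langle\dot\nabla_ee',\nu\rangle=(D_ek)(e',\nu)+(D_{e'}k)(e,\nu)-(D_\nu k)(e,e')$. Let $e_1,e_2$ be an orthonormal tangent frame and $B=\sum_a(D_{e_a}k)(e_a,\nu)$. Differentiating $H_t=\operatorname{tr}_{\gamma_t}A_t$ gives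
\[
2DH(k)=-2\langle A,k\rangle_\partial+Hk(\nu,\nu)-2B+\sum_a(D_\nu k)(e_a,e_a).
\]
The last sum equals $(d\operatorname{tr}k-\operatorname{div}k)(\nu)+B$, because the terms $(D_\nu k)(\nu,\nu)$ in $d\operatorname{tr}k(\nu)$ and $\operatorname{div}k(\nu)$ cancel. Expanding $B$ with $\langle D_{e_a}e_a,\nu\rangle=-A(e_a,e_a)$ and $D_{e_a}\nu=\sum_bA(e_a,e_b)e_b$ gives $B=\operatorname{div}_\partial Y+Hk(\nu,\nu)-\langle A,k\rangle_\partial$, and \eqref{eq:DH} follows.

To relate $DH$ on the boundary to $D\!\operatorname{Sc}$ in the interior we multiply \eqref{eq:DSc} by a function $V$ and integrate by parts twice. The interior term that remains is $\int\langle\nabla^2V-(\Delta V)\delta,k\rangle$. It vanishes for all $k$ exactly when $\nabla^2V=(\Delta V)\delta$; the trace of this equation gives $\Delta V=0$, so the solutions, the \emph{static potentials} of Euclidean space, are the affine functions.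

\begin{lemma}\label{lem:green}
For every smooth symmetric $2$-tensor $k$ on $M_0$ and every affine function $V$,
\[
\int_{M_0}V\,D\!\operatorname{Sc}(k)+2\int_{\partial M_0}V\,DH(k)=\int_{\partial M_0}\langle V_\nu\gamma-VA,k\rangle_\partial-2\int_\Gamma V\,k(N,x).
\]
\end{lemma}

\begin{proof}
Since $\nabla^2V=0$, two integrations by parts give
\[
\int_{M_0}V\,D\!\operatorname{Sc}(k)=\int_{\partial M_0}\Big(V(\operatorname{div}k-d\operatorname{tr}k)(\nu)-k(\nabla V,\nu)+V_\nu\operatorname{tr}k\Big).
\]
Here $k(\nabla V,\nu)=dV(Y)+V_\nu k(\nu,\nu)$ and $\operatorname{tr}k-k(\nu,\nu)=\langle\gamma,k\rangle_\partial$. Adding $V$ times \eqref{eq:DH}, the sum of the integrands is $-\operatorname{div}_\partial(VY)+\langle V_\nu\gamma-VA,k\rangle_\partial$. On $\Sigma_0$ the normal is $N$ and the conormal $x$; on $S_0$ the roles are exchanged. So the divergence term contributes $-\int_\Gamma Vk(N,x)$ on each face.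
\end{proof}

On $\Sigma_0$ the term $\langle V_\nu\gamma-VA,k\rangle_\partial$ disappears when the induced metric is fixed. On $S_0$ the induced metric is free and $A=\gamma$, so the term disappears for all $k$ only if $V_\nu=V$ on $S_0$. Linear functions satisfy this condition and constants do not.

\begin{proposition}\label{prop:variation}
Let $g_t$, $0\le t<t_0$, be a smooth curve of metrics on $M_0$ with $g_0=\delta$, each of which induces $h$ on $\Sigma_0$ and makes $S_0\perp\Sigma_0$. For $V=a_0+\langle a,x\rangle$,
\[
\frac{d}{dt}\Big|_0\int_{\Sigma_0}V(H_e-H)=\frac12\int_{M_0}V\,\partial_t\operatorname{Sc}+\int_{S_0}V\,\partial_tH^S+a_0\,\frac{d}{dt}\Big|_0|S_0|_{g_t}.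
\]
\end{proposition}

\begin{proof}
Let $k=\partial_tg_t|_0$. Then $k|_{T\Sigma_0}=0$. Along $\Gamma$ the covectors $\langle N,\cdot\rangle$ and $\langle x,\cdot\rangle$ annihilate the tangent planes of the two faces, so orthogonality means that their $g_t^{-1}$-product vanishes; the derivative of this product is $-k(N,x)$, hence $k(N,x)=0$. On $S_0$ we have $V_\nu\gamma-VA=-a_0\gamma$. So the right side in Lemma~\ref{lem:green} equals $-a_0\int_{S_0}\operatorname{tr}_\gamma k=-2a_0\frac{d}{dt}|_0|S_0|_{g_t}$. Since $H_e$ and the area element of $\Sigma_0$ depend only on $h$, the left side of the claimed formula is $-\int_{\Sigma_0}V\,DH(k)$.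
\end{proof}

The case $V=1$ is \eqref{eq:introvar}.

\begin{proof}[Proof of the converse part of Theorem~\ref{thm:weights}]
The formula is the case $a_0=0$. For a curve of fill-ins, $\operatorname{Sc}(g_t)\ge0=\operatorname{Sc}(\delta)$ and $H^S(g_t)\ge2=H^S(\delta)$ for $t\ge0$, so $\partial_t\operatorname{Sc}\ge0$ and $\partial_tH^S\ge0$ at $t=0$. As $\langle a,x\rangle\ge0$ on $M_0$, both integrals are non-negative.
\end{proof}

\begin{remark}\label{rem:othercases}
The proof of Lemma~\ref{lem:green} does not use the shape of the faces. If $S$ is empty, or if $S$ is planar, so that $V_\nu\gamma-VA=0$ on $S$ for $V=1$, the same argument gives the two formulas without area term that were quoted in Section~\ref{sec:intro}.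
\end{remark}

\section{Fill-ins with a fixed boundary metric}\label{sec:family}

To prove Theorem~\ref{thm:fixed} we need two modifications of the lens example. First, we add a parameter $\eta$ that creates scalar curvature without disturbing \eqref{eq:robin}. For $q=(\varepsilon,\eta)$ near $0$ and $\mu=1+\varepsilon$ let
\[
U_q(r)=\Big(\frac{\mu+\mu^3}{2}+\frac\eta2\Big)-\Big(\frac{\mu^3-\mu}{2}+\frac\eta3\Big)\frac1r-\frac{\eta r^2}{6}.
\]
The terms with $\eta$ add up to $\eta\,(\frac12-\frac1{3r}-\frac{r^2}6)$, which vanishes together with its derivative at $r=1$ and has Laplacian $-\eta$. Thus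
\[
\Delta U_q=-\eta,\qquad U_q(1)=\mu,\qquad U_q'(1)=\tfrac12(\mu^3-\mu),
\]
and $\kappa_q:=\kappa_{U_q}$ satisfies $\kappa_q(1)=1$ for all $q$, while $U_0\equiv1$ and $\kappa_0(r)=1/r$.

Second, the conformal factor changes the metric induced on $\Sigma_0$. We compensate by moving the surface: we embed $h$ isometrically in $U_q^4\delta$ as a surface of revolution $\Sigma_q$. This is an ordinary differential equation for the profile, with one free constant, the height of the pole. Two conditions are needed at the end of the profile, namely that it be radial in direction and lie on $\mathbb S^2$. The free constant takes care of the first, and the second follows from the hypothesis $\kappa=1$.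

\begin{lemma}\label{lem:family}
For small $q$ there are embeddings $\Psi_q:M_0\to\overline{B_1(0)}\setminus\{0\}$, smooth in $(x,q)$, with $\Psi_0=\mathrm{id}$, such that $\hat g_q=\Psi_q^*(U_q^4\delta)$ induces $h$ on $\Sigma_0$, makes $S_0\perp\Sigma_0$, and has
\[
H^S\equiv2,\qquad \operatorname{Sc}=8\eta\,U_q^{-5}\circ\Psi_q,\qquad |S_0|_{\hat g_q}=2\pi\Big(\mu^4-\mu^2\sqrt{\mu^4-\bar\rho^2}\Big).
\]
In particular $\hat g_q$ is a fill-in of $h$ for small $q$ with $\eta\ge0$.
\end{lemma}

\begin{proof}
Let $\lambda(u,z,q)=U_q(\sqrt{u+z^2})^2$, which is smooth for $u+z^2>0$ and equals $1$ at $q=0$. A profile $(X,Z)$ induces $h=ds^2+\varphi^2d\vartheta^2$ in the metric $U_q^4\delta$ if and only if, with $\lambda=\lambda(X^2,Z,q)$,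
\begin{equation}\label{eq:isom}
\lambda X=\varphi,\qquad\lambda^2(X_s^2+Z_s^2)=1 .
\end{equation}

\emph{Step 1: eliminating $X$.} Consider the equation $\Xi\,\lambda(u\,\Xi^2,z,q)=1$ for $\Xi$ near $1$, with $(u,z)$ in a compact neighborhood of the curve $(\varphi^2,Z_0)$ in $\{u+z^2>0\}$. At $q=0$ it reads $\Xi=1$, and its $\Xi$-derivative is $1$. By the implicit function theorem and compactness it has a smooth solution $\Xi(u,z,q)>0$ for small $q$, with $\Xi\equiv1$ at $q=0$. Then $X=\varphi\,\Xi(\varphi^2,Z,q)$ solves the first equation in \eqref{eq:isom}, with $\lambda=1/\Xi$, and the second becomes $X_s^2+Z_s^2=\Xi^2$.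

\emph{Step 2: a regular equation for $Z$.} At the pole $Z_s=0$, and solving for $Z_s$ means taking a square root of a quantity that vanishes there. We therefore write $Z_s=sW$ and solve for $W$. With $\hat\varphi=\varphi/s$ and $P=\varphi_s(\Xi+2\varphi^2\Xi_u)$ we have $X_s=P+s^2\hat\varphi\,\Xi_zW$, and the equation, divided by $s^2$, is
\[
(1+s^2\hat\varphi^2\Xi_z^2)\,W^2+2P\hat\varphi\,\Xi_zW-C=0,
\]
\[
C=\frac{\Xi^2-P^2}{s^2}=\Xi^2\,\frac{1-\varphi_s^2}{s^2}-4\hat\varphi^2\varphi_s^2\,\Xi_u\big(\Xi+\varphi^2\Xi_u\big).
\]
All coefficients are smooth in $(s,z,q)$ and even in $s$, because $1-\varphi_s^2=\sin^2\psi$ and $\sin\psi/s$ is smooth and even. At $q=0$ we have $C=(\sin\psi/s)^2>0$ on $[-L,L]$, also at $s=0$ since $\psi_s(0)>0$; here positivity of the Gauss curvature enters. So $C>0$ for small $q$, and the quadratic equation has exactly one positive root $W(s,z,q)$, which is smooth, even in $s$, and equal to $\sin\psi/s$ at $q=0$. Consider the initial value problem $Z_s=sW(s,Z,q)$, $Z(0)=z_*$. At $q=0$ its solution is $Z_0+z_*-Z_0(0)$. By smooth dependence on parameters, for $(z_*,q)$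 near $(Z_0(0),0)$ the solution exists on $[-L,L]$ and is smooth in $(s,z_*,q)$. It is even, because $Z(-s)$ solves the same problem, and $X$ is odd.

\emph{Step 3: the free boundary condition.} Let $\Theta(z_*,q)=(XZ_s-ZX_s)|_{s=L}$. At $q=0$,
\[
\Theta(z_*,0)=\cos\bar\psi\sin\bar\psi-\big(\sin\bar\psi+z_*-Z_0(0)\big)\cos\bar\psi=-\big(z_*-Z_0(0)\big)\cos\bar\psi .
\]
Since $\cos\bar\psi\ne0$, there is a smooth function $z_*(q)$ with $z_*(0)=Z_0(0)$ and $\Theta(z_*(q),q)=0$. Let $(X_q,Z_q)$ be the corresponding profile and $\Sigma_q$ the surface; for small $q$ we have $\partial_sX_q>0$, $Z_q>0$ and $X_q<1$. At $s=L$ the tangent is parallel to the position vector and, by continuity in $q$, points away from the origin. So $\partial\Sigma_q$ lies on a sphere $|x|=r_q$, with $r_q$ close to $1$, and has conormal $x/r_q$. Its geodesic curvature in $U_q^4\delta$ is $\kappa_q(r_q)$; it is also the boundary geodesic curvature of $h$, which is $1$. For small $q$ the function $\kappa_q$ is $C^1$-close to $1/r$, hence strictly decreasing on a fixed interval about $1$, and $\kappa_q(1)=1$. Therefore $r_q=1$.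

\emph{Step 4: the map $\Psi_q$.} We map vertical segments of $M_0$ affinely onto vertical segments between $\Sigma_q$ and $\mathbb S^2$. Let
\[
\xi_q=X_q\circ\varphi^{-1},\qquad\zeta_q=Z_q\circ\varphi^{-1},\qquad G_q=\sqrt{1-\xi_q^2}-\zeta_q
\]
on $[-\bar\rho,\bar\rho]$; $\xi_q$ is odd and increasing, and $\zeta_q,G_q$ are even. By Step~3, $G_q(\bar\rho)=0$ for all $q$. Also $G_0>0$ on $[0,\bar\rho)$ and $G_0'(\bar\rho)=-\bar\rho/c-\tan\bar\psi<0$. Dividing numerator and denominator by $\rho-\bar\rho$, we see from fact (a) that $G_q/G_0$ is smooth in $(\rho,q)$ up to $\rho=\bar\rho$; it is even and equals $1$ at $q=0$. Define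
\[
\Psi_q(\rho,\vartheta,z)=\Big(\xi_q(\rho),\ \vartheta,\ \zeta_q(\rho)+\big(z-\zeta_0(\rho)\big)\frac{G_q(\rho)}{G_0(\rho)}\Big).
\]
By fact (b) this is smooth on the axis, and $\Psi_0=\mathrm{id}$. It is an embedding for small $q$: it is injective since $\xi_q$ is increasing and $G_q/G_0>0$, and its differential is close to the identity. The image lies in $\{0<\zeta_q\le z\le(1-\xi_q^2)^{1/2}\}\subset\overline{B_1(0)}\setminus\{0\}$. The point of $\Sigma_0$ with coordinates $(s,\vartheta)$ goes to the point of $\Sigma_q$ with the same coordinates, so $\hat g_q$ induces $h$ on $\Sigma_0$. On $S_0$ we have $z-\zeta_0=G_0$, so $S_0$ is mapped onto the cap of the upper hemisphere bounded by $\partial\Sigma_q$.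

\emph{Step 5: curvature and area.} Orthogonality is conformally invariant, $H^S=2\kappa_q(1)=2$, and $\operatorname{Sc}=-8U_q^{-5}\Delta U_q=8\eta U_q^{-5}$ by \eqref{eq:conf}. By \eqref{eq:isom} the circle $\partial\Sigma_q$ has Euclidean radius $\bar\rho/\mu^2$, so the cap has Euclidean area $2\pi\big(1-\sqrt{1-\bar\rho^2\mu^{-4}}\big)$; multiplying by $\mu^4$ gives the stated area. Finally $H>0$ for small $q$ because $H_0>0$.
\end{proof}

In the metric $\hat g_q$ the face $S_0$ is the cap that spans a circle of the fixed radius $\bar\rho$ on a round sphere of radius $\mu^2$. Its area determines the first-order behavior in $\varepsilon$.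

\begin{lemma}\label{lem:Q}
The function $Q(q)=\int_{\Sigma_0}(H_e-H_{\hat g_q})$ is smooth near $0$, and
\[
Q(q)=D_0\,\varepsilon+4|M_0|\,\eta+O(|q|^2),\qquad D_0=\frac{\partial}{\partial\varepsilon}\Big|_0|S_0|_{\hat g_q}=-4\pi\frac{(1-c)^2}{c}<0 .
\]
\end{lemma}

\begin{proof}
Smoothness follows from that of $\hat g_q$, and $Q(0)=0$. The derivative of $2\pi\big(\bar r^2-\bar r\sqrt{\bar r^2-\bar\rho^2}\big)$ at $\bar r=1$ is $2\pi(2-c-1/c)=-2\pi(1-c)^2/c$, and $\bar r=\mu^2$ has derivative $2$ at $\varepsilon=0$; this gives $D_0$. Apply Proposition~\ref{prop:variation} with $V=1$ along the coordinate axes. Along the $\varepsilon$-axis $\operatorname{Sc}=0$ and $H^S=2$, so $\partial_\varepsilon Q(0)=D_0$. Along the $\eta$-axis the area of $S_0$ is constant, $H^S=2$ and $\partial_\eta\operatorname{Sc}|_0=8$, so $\partial_\eta Q(0)=4|M_0|$.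
\end{proof}

The constant $D_0$ is the one found in Theorem~\ref{thm:lens}.

\begin{proof}[Proof of Theorem~\ref{thm:fixed}]
Take $q=(t,\beta t)$ with $t>0$ small and $\beta\ge0$ in a bounded interval. Then $\hat g_q$ is a fill-in with $H^S\equiv2$ and $\operatorname{Sc}=8\beta t\,U_q^{-5}\circ\Psi_q$, and, uniformly in $\beta$, $\hat g_q\to\delta$ in $C^\infty$ as $t\to0$ and
\[
Q(t,\beta t)=t\,\big(D_0+4\beta|M_0|\big)+O(t^2).
\]
For (i) take $\beta=0$, respectively $0<\beta<|D_0|/(4|M_0|)$, and $t$ small. For (ii) fix $0<\beta_-<|D_0|/(4|M_0|)<\beta_+$. For small $t$ we have $Q(t,\beta_-t)<0<Q(t,\beta_+t)$, so $Q(t,\beta t)=0$ for some $\beta\in(\beta_-,\beta_+)$, and then $\operatorname{Sc}>0$ everywhere.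
\end{proof}

\section{Perturbations supported away from the sphere}\label{sec:local}

To identify a weight $w$ we must test it against many variations $f=DH(k)$ of the mean curvature of $\Sigma_0$, while controlling $\sigma=D\!\operatorname{Sc}(k)$. We use tensors $k$ that vanish near $S_0$ and have $k|_{T\Sigma_0}=0$, so that the induced metric $h$, the right angle and $H^S$ are preserved exactly. For such $k$ Lemma~\ref{lem:green} imposes four linear conditions on $(f,\sigma)$, one for each of $V=1,x_1,x_2,x_3$. We show that there are no others. The tool is Bogovski\u{\i}'s formula, which solves the divergence equation with control of the support.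

\begin{lemma}\label{lem:div}
Let $\mathcal C\subset\mathbb R^3$ be a compact convex set with non-empty interior and $\tau\in C^\infty(\mathbb R^3)$ with $\operatorname{supp}\tau\subset\mathcal C$.
\begin{itemize}
\item[(i)] If $\int\tau=0$, there is a smooth vector field $E$ with $\operatorname{div}E=\tau$ and $\operatorname{supp}E\subset\mathcal C$.
\item[(ii)] If $\int\tau V=0$ for all affine $V$, there is a smooth symmetric $2$-tensor $k$ with $D\!\operatorname{Sc}(k)=\tau$ and $\operatorname{supp}k\subset\mathcal C$.
\end{itemize}
\end{lemma}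

\begin{proof}
(i) Choose $\omega\in C^\infty(\mathbb R^3)$ with support in $\mathcal C$ and $\int\omega=1$, and put
\begin{align*}
E(x)&=\int\tau(y)\,(x-y)\int_1^\infty\omega\big(y+\lambda(x-y)\big)\lambda^2\,d\lambda\,dy\\
&=\int\tau(x-z)\,z\int_1^\infty\omega\big(x+(\lambda-1)z\big)\lambda^2\,d\lambda\,dz .
\end{align*}
In the second form, $x$-derivatives fall on $\tau$ and $\omega$ without producing powers of $\lambda$. For $x$ in a bounded set the integrand vanishes unless $|z|\le C_1$ and $\lambda\le1+C_1/|z|$, so the $z$-integrand and each of its $x$-derivatives are $O(|z|^{-2})$, which is integrable in $\mathbb R^3$ near $0$. Hence $E$ is smooth. If the integrand of the first form is non-zero at $(y,\lambda)$, then $y$ and $y'=y+\lambda(x-y)$ lie in $\mathcal C$, and $x=y+\lambda^{-1}(y'-y)$ lies on the segment between them. So $E=0$ outside $\mathcal C$. For $\chi\in C_c^\infty(\mathbb R^3)$, using $\int\omega=1$ and $\int\tau=0$,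
\begin{align*}
\int\tau\chi&=\iint\tau(y)\,\omega(y')\big(\chi(y)-\chi(y')\big)\,dy'\,dy\\
&=-\iint\!\!\int_0^1\tau(y)\,\omega(y')\,\nabla\chi\big(y+l(y'-y)\big)\cdot(y'-y)\,dl\,dy'\,dy .
\end{align*}
The integrand is bounded with compact support, so the order of integration is free. Substitute $x=y+l(y'-y)$ for $y'$ and $\lambda=1/l$ for $l$. Then $dy'=\lambda^3dx$, $y'-y=\lambda(x-y)$ and $|dl|=\lambda^{-2}d\lambda$, and the last expression becomes $-\int\nabla\chi\cdot E\,dx$. Thus $\operatorname{div}E=\tau$.

(ii) Let $E$ be as in (i). Then $\int E_j=-\int x_j\operatorname{div}E=-\int x_j\tau=0$, so (i) applies to each component: $E_j=\partial_i\Pi_{ij}$ with $\operatorname{supp}\Pi\subset\mathcal C$. The symmetric part $\mathcal S_{ij}=\frac12(\Pi_{ij}+\Pi_{ji})$ satisfies $\partial_i\partial_j\mathcal S_{ij}=\tau$. A trace correction removes the Laplacian in \eqref{eq:DSc}: for $k=\mathcal S-\frac12(\operatorname{tr}\mathcal S)\delta$ we have $\operatorname{tr}k=-\frac12\operatorname{tr}\mathcal S$ and $\operatorname{div}\operatorname{div}k=\tau-\frac12\Delta\operatorname{tr}\mathcal S$,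 so $D\!\operatorname{Sc}(k)=\tau$.
\end{proof}

\begin{lemma}\label{lem:local}
Let $f\in C_c^\infty(\Sigma_0\setminus\Gamma)$ and $\sigma\in C_c^\infty(\operatorname{int}M_0)$ satisfy
\begin{equation}\label{eq:compat}
\int_{M_0}\sigma V+2\int_{\Sigma_0}fV=0\qquad\text{for all affine }V.
\end{equation}
Then there is a smooth symmetric $2$-tensor $k$ on $M_0$ that vanishes near $S_0$ and satisfies $k|_{T\Sigma_0}=0$, $DH(k)=f$ on $\Sigma_0$, and $D\!\operatorname{Sc}(k)=\sigma$.
\end{lemma}

\begin{proof}
We first produce the boundary value $f$ by a conformal tensor $k_1=\theta\delta$ and then correct the scalar curvature by Lemma~\ref{lem:div}. The correction must not change anything on $\Sigma_0$. It will not if the error extends smoothly by zero across $\Sigma_0$, and for this reason we choose $\theta$ harmonic to infinite order along $\Sigma_0$.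

\emph{Step 1.} Near $\operatorname{supp}f$ use the coordinates $x=y-uN(y)$, $y\in\Sigma_0\setminus\Gamma$, $|u|\le u_0$, with $u_0$ so small that the points with $y\in\operatorname{supp}f$ lie in the open unit ball and belong to $M_0$ exactly when $u\ge0$. In these coordinates $\Delta=\partial_u^2+b\,\partial_u+\mathcal L_u$, where $b$ is smooth and $\mathcal L_u$ is a differential operator in $y$ with coefficients smooth in $u$. For a function $\theta$ with $\partial_u^j\theta|_{u=0}=\theta_j$, the quantity $\partial_u^j\Delta\theta|_{u=0}$ equals $\theta_{j+2}$ plus a linear differential expression in $\theta_0,\dots,\theta_{j+1}$. Put $\theta_0=0$, $\theta_1=-f$, and define $\theta_2,\theta_3,\dots$ recursively so that all these quantities vanish; each $\theta_j$ is supported in $\operatorname{supp}f$. Borel's lemma states that for any such sequence there is a smooth $\theta$ with $\partial_u^j\theta|_{u=0}=\theta_j$ for all $j$ and with support in $\operatorname{supp}f\times[-u_0/2,u_0/2]$. On $\Sigma_0$ we have $\theta=0$ and $\partial_N\theta=-\partial_u\theta=f$. So $k_1=\theta\delta$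 vanishes on $\Sigma_0$ and near $S_0$, and by \eqref{eq:DSc} and \eqref{eq:DH}
\[
DH(k_1)=\partial_N\theta-\tfrac12\theta H_0=f,\qquad\sigma_1:=D\!\operatorname{Sc}(k_1)=-2\Delta\theta .
\]
The function $\sigma_1$ vanishes to infinite order on $\Sigma_0$ and identically near $S_0$. Let $\tau=\sigma-\sigma_1$ on $M_0$ and $\tau=0$ outside. Then $\tau$ is smooth on $\mathbb R^3$, and its support is a compact subset of $M_0\setminus S_0$. For affine $V$, Green's formula gives $\int_{M_0}\sigma_1V=-2\int_{\Sigma_0}(V\partial_N\theta-\theta\,\partial_NV)=-2\int_{\Sigma_0}fV$, so $\int\tau V=0$ by \eqref{eq:compat}.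

\emph{Step 2.} Let $\mathcal C$ be the convex hull of $\operatorname{supp}\tau$ and a closed ball in $\operatorname{int}M_0$. Since $M_0$ is convex, $\mathcal C\subset M_0$. Since $M_0\setminus S_0$ lies in the open unit ball, the compact set that generates $\mathcal C$ lies in a smaller concentric ball, and so does $\mathcal C$. Let $k_2$ be the tensor given by Lemma~\ref{lem:div}(ii). It vanishes near $S_0$. It is smooth on $\mathbb R^3$ and zero outside $M_0$, hence vanishes to infinite order on $\Sigma_0$, so that $k_2|_{T\Sigma_0}=0$ and $DH(k_2)=0$. The tensor $k=k_1+k_2$ has $D\!\operatorname{Sc}(k)=\sigma_1+\tau=\sigma$ and all other required properties.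
\end{proof}

The metric $\delta+tk$ has scalar curvature $t\sigma+O(t^2)$, and where $\sigma=0$ the quadratic term may be negative. We absorb it by starting from $\hat g_{(0,\eta)}$ with $\eta$ of order $t^2$, which does not affect the first-order terms.

\begin{lemma}\label{lem:repair}
Let $f,\sigma,k$ be as in Lemma~\ref{lem:local} with $\sigma\ge0$. There is $\Lambda>0$ such that for small $t>0$ the metric $g_t=\hat g_{(0,\Lambda t^2)}+tk$ is a fill-in of $h$, $g_t\to\delta$ in $C^\infty$ as $t\to0$, and for every $w\in C^0(\Sigma_0)$
\[
\int_{\Sigma_0}w\,(H_e-H_{g_t})=-t\int_{\Sigma_0}wf+O(t^2).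
\]
\end{lemma}

\begin{proof}
Scalar curvature is a smooth function of the $2$-jet of the metric. So there are a $C^2$-neighborhood of $\delta$ and constants $C_1,C_2$, depending only on $k$, such that for $\hat g$ in this neighborhood and small $t$
\[
\operatorname{Sc}(\hat g+tk)\ge\operatorname{Sc}(\hat g)+t\big(\sigma-C_1\|\hat g-\delta\|_{C^2}\big)-C_2t^2 .
\]
By Lemma~\ref{lem:family}, for small $\eta\ge0$ we have $\operatorname{Sc}(\hat g_{(0,\eta)})\ge4\eta$ and $\|\hat g_{(0,\eta)}-\delta\|_{C^2}\le C_3\eta$. With $\Lambda=\max(C_2,1)$ and $\eta=\Lambda t^2$,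
\[
\operatorname{Sc}(g_t)\ge4\Lambda t^2-C_1C_3\Lambda t^3-\Lambda t^2=\Lambda t^2(3-C_1C_3t)\ge0
\]
for small $t$. Near $S_0$ we have $g_t=\hat g_{(0,\eta)}$, so $H^S=2$ and $S_0\perp\Sigma_0$. Since $k|_{T\Sigma_0}=0$, $g_t$ induces $h$. Finally $g_t=\delta+tk+O(t^2)$ in every $C^j$-norm, so $H_{g_t}=H_0+tf+O(t^2)$ uniformly on $\Sigma_0$. This is positive for small $t$, and $H_e=H_0$ gives the expansion.
\end{proof}

\section{The admissible weights}\label{sec:weights}

\begin{proof}[Proof of the first part of Theorem~\ref{thm:weights}]
Let $w\in C^0(\Sigma_0)$ satisfy the inequality near $\delta$, and write $\mathcal F=C_c^\infty(\Sigma_0\setminus\Gamma)$. Each step tests $w$ against one class of fill-ins.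

\emph{Step 1: $w$ is affine.} Let $f\in\mathcal F$ satisfy $\int_{\Sigma_0}fV=0$ for all affine $V$. Then \eqref{eq:compat} holds for $\pm f$ and $\sigma=0$, and Lemma~\ref{lem:repair} gives $0\le\mp t\int wf+O(t^2)$, so $\int wf=0$. A linear functional that vanishes on the common kernel of finitely many linear functionals is a linear combination of them. Hence there is an affine $V=a_0+\langle a,x\rangle$ with $\int(w-V)f=0$ for all $f\in\mathcal F$, and $w=V$ on $\Sigma_0$ by continuity.

\emph{Step 2: $a_0=0$.} The metrics $\hat g_{(\varepsilon,0)}$ are fill-ins with $\operatorname{Sc}=0$ and $H^S=2$ for small $\varepsilon$ of either sign. By Proposition~\ref{prop:variation} and Lemma~\ref{lem:Q},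
\[
0\le\int_{\Sigma_0}w\,(H_e-H_{\hat g_{(\varepsilon,0)}})=a_0D_0\,\varepsilon+O(\varepsilon^2).
\]
Since $D_0\ne0$, this forces $a_0=0$.

\emph{Step 3: $\langle a,x\rangle\ge0$ on $M_0$.} Suppose not. As $M_0$ is the closure of its interior, $\langle a,x\rangle<0$ on a ball in $\operatorname{int}M_0$, and there is $0\le\sigma\in C_c^\infty(\operatorname{int}M_0)$ with $\int\sigma\langle a,x\rangle<0$. The surface $\Sigma_0$ has positive Gauss curvature, so it lies in no plane, and the only affine function that vanishes on it is $0$. Hence the four functionals $f\mapsto\int fV$, $V=1,x_1,x_2,x_3$, are linearly independent on $\mathcal F$, their values can be prescribed, and there is $f\in\mathcal F$ satisfying \eqref{eq:compat}. Lemma~\ref{lem:repair} and \eqref{eq:compat} with $V=\langle a,x\rangle$ give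
\[
\int_{\Sigma_0}w\,(H_e-H_{g_t})=\frac t2\int_{M_0}\sigma\langle a,x\rangle+O(t^2)<0
\]
for small $t>0$, a contradiction.
\end{proof}

\begin{remark}
The admissible vectors form a round cone about the axis: for $a=(a',a_3)\in\mathbb R^2\times\mathbb R$, the condition $\langle a,x\rangle\ge0$ on $M_0$ is equivalent to $|a'|\le a_3\tan\bar\psi$. It is necessary because the minimum of $\langle a,x\rangle$ on $\Gamma$ is $a_3\sin\bar\psi-|a'|\cos\bar\psi$. It is sufficient because $z\ge\rho\tan\bar\psi$ on $M_0$, so that $\langle a,x\rangle\ge a_3z-|a'|\rho\ge\rho\,(a_3\tan\bar\psi-|a'|)$. The rotationally symmetric weights among them are the non-negative multiples of the height function $x_3$.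
\end{remark}

\begin{thebibliography}{1}
\bibitem{Koerber} Thomas Koerber, \emph{A free boundary isometric embedding problem in the unit ball}, arXiv:1908.11188 (2019).
\end{thebibliography}
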